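# Linear templates above the intersecting ceiling $r/(r-k+2)$

## 1. Templates, safe sets, and the number $\beta_k$

Throughout, $k$ and $r$ are integers with $3\le k\le r$, and
$$h=r-k+2,\qquad\text{so that}\qquad 2\le h\le r-1 .$$

**Definition 1 (template).** A hypergraph is *$r$-uniform* if every edge has exactly $r$ vertices, and *linear* if two distinct edges share at most one vertex. A *template* is a finite linear $r$-uniform hypergraph $G$, with vertex set $V(G)$ and edge set $E(G)$.

**Example 1.** Take as vertices the six 2-subsets of $\{1,2,3,4\}$, and for $i=1,\dots,4$ let $E_i$ be the set of the three 2-subsets containing $i$. This is four lines in general position with their six crossing points. Since $E_i\cap E_j=\{\{i,j\}\}$ for $i\ne j$, it is a $3$-uniform template. Call it $Q$, and write $ij$ for $\{i,j\}$. Another example is the *$r\times r$ grid*: the vertices are the $r^2$ cells, the edges are the $r$ rows and the $r$ columns.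

**Definition 2 (intersecting, nonintersecting).** A hypergraph is *intersecting* if every two edges share a vertex. It is *nonintersecting* if it has at least two disjoint edges.

**Example 2.** $Q$ is intersecting. The $r\times r$ grid is nonintersecting, because two rows are disjoint.

**Definition 3 (the number $\mu_B(E)$).** Let $G$ be a template, $B\subseteq V(G)$ and $E\in E(G)$. Then $\mu_B(E)$ is the maximum number of pairwise disjoint edges of $G$, all distinct from $E$, each of which meets $E$ in a vertex of $B\cap E$.

**Example 3.** In $Q$ let $B=\{13,14,23,24\}$. The edges meeting $E_1$ in a vertex of $B$ are $E_3$ and $E_4$. They meet each other, so $\mu_B(E_1)=1$. In the $r\times r$ grid, a row $E$ is met by the $r$ columns, which are pairwise disjoint, and those meeting $E$ inside $B$ number $|B\cap E|$. So $\mu_B(E)=|B\cap E|$ for every $B$.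

**Definition 4 ($k$-safe set, $\beta_k$).** The set $B$ is *$k$-safe* if
$$\mu_B(E)+|E\setminus B|\le k-1\qquad\text{for every }E\in E(G). \tag{1}$$
$\beta_k(G)$ is the minimum size of a $k$-safe set, when one exists.

Since $k\le r$, the empty set violates (1) at every edge. So $\beta_k(G)\ge1$ as soon as $G$ has an edge.

**Example 4.** Let $r=k=3$, so $h=2$. In $Q$ every vertex lies on two edges and all edges meet, so $\mu_B(E)=1$ if $E\cap B\ne\emptyset$ and $\mu_B(E)=0$ otherwise. Condition (1) asks for a sum at most $2$, which means $|E\cap B|\ge2$ for each of the four edges. Counting incidences, $2|B|\ge 4\cdot 2$, so $|B|\ge4$. The set $B=\{13,14,23,24\}$ works. Hence $\beta_3(Q)=4$ and $|E(Q)|/\beta_3(Q)=1$.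

**Example 5 (no safe set).** In the $r\times r$ grid, $\mu_B(E)+|E\setminus B|=|B\cap E|+|E\setminus B|=r>k-1$ for every $B$. So the grid has no $k$-safe set for any $k\le r$.

**Remark 1 (monotonicity).** Enlarging $B$ never destroys safety. Add one vertex $v$ to $B$ and look at an edge $E$. If $v\notin E$, nothing changes in (1). If $v\in E$, then $|E\setminus B|$ drops by $1$. A family of pairwise disjoint edges has at most one member through $v$, and deleting that member leaves a family counted before, so $\mu_B(E)$ rises by at most $1$. The left side of (1) does not increase. In particular a $k$-safe set exists if and only if $V(G)$ is $k$-safe.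

## 2. Is $r/h$ still a ceiling when disjoint edges are allowed?

For intersecting templates the following is known.

**Intersecting ceiling.** If $G$ is a finite linear intersecting $r$-uniform hypergraph and $B$ is $k$-safe, then $|E(G)|/|B|\le r/h=r/(r-k+2)$.

In Example 4 the ratio is $1$ and the ceiling is $3/2$. The paper of Mahesh Ramani, "Blocking Amalgamations, Maximal Arcs, and Generalized Crowns", arXiv:2608.16035 (2026), asks for a nonintersecting linear $r$-uniform template $G$ with
$$\frac{|E(G)|}{\beta_k(G)}>\frac r{r-k+2}, \tag{2}$$
or a proof that no such example exists in a broad natural class of templates. We treat the precise question: do there exist $3\le k\le r$ and a finite nonintersecting linear $r$-uniform $G$ that has a $k$-safe set and satisfies (2)? The answer is yes.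

**Theorem 1.** Let $n\ge7$ be an odd prime power, $r=n^2+1$, $k=2n+3$ (so $h=n^2-2n$). There is a finite nonintersecting linear $r$-uniform hypergraph $G$ with a $k$-safe set and
$$\frac{|E(G)|}{\beta_k(G)}\ \ge\ \frac{3(n^2-1)}{2n^2}\ >\ \frac{n^2+1}{n^2-2n}=\frac r{r-k+2}.$$

**Theorem 2.**
(a) For every $h\ge20$ there is $r_0(h)$ such that for every $r\ge r_0(h)$, with $k=r-h+2$, some nonintersecting linear $r$-uniform $G$ with a $k$-safe set satisfies $|E(G)|/\beta_k(G)>r/h$.
(b) For fixed $h$ let
$$g(h)=\liminf_{r\to\infty}\ \sup_G\ \frac{|E(G)|/\beta_{r-h+2}(G)}{r/h},$$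
the supremum being over such $G$. Then $g(h)\ge\left(\frac1{3\sqrt3}-o(1)\right)\sqrt h$ as $h\to\infty$. So no inequality $|E(G)|/\beta_k(G)\le C\,r/h$ with an absolute constant $C$ holds.

**Theorem 3.** Let $3\le k\le r$, let $G$ be a finite linear $r$-uniform hypergraph with at least one edge, let $B$ be $k$-safe, and put $s=\max_E\mu_B(E)$. Then $s\le k-1$ and
$$\frac{|E(G)|}{|B|}\le\frac{1+s(r-1)}{h-1+s}\le\frac{1+(k-1)(r-1)}r<k-1 .$$
For $s\le1$ this gives $r/h$, which recovers the intersecting ceiling. Hence every example must have an edge with $\mu_B(E)\ge2$. Also $g(h)\le h$.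

We prove Theorem 3 first, because it says where to look for examples.

## 3. Two disjoint edges, disjoint unions, and one good intersecting template

**Two disjoint edges.** Let $G$ consist of two disjoint edges. Then $\mu_B\equiv0$ and (1) says $r-|E\cap B|\le k-1$, that is, $|E\cap B|\ge h-1$ for both edges. So $\beta_k(G)=2(h-1)$, and the ratio is $1/(h-1)$. This is at most $r/h$ because $h\le r\le r(h-1)$. (It also shows that the supremum defining $g(h)$ is never over an empty set.)

**Disjoint unions.** The cheapest way to make a nonintersecting template is to put intersecting ones side by side. Let $G$ be the disjoint union of $G_1$ and $G_2$. The edges meeting $E\in E(G_1)$ all lie in $G_1$, so $B$ is $k$-safe in $G$ if and only if $B\cap V(G_i)$ is $k$-safe in $G_i$ for $i=1,2$. Hence $\beta_k(G)=\beta_k(G_1)+\beta_k(G_2)$, and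
$$\frac{|E(G)|}{\beta_k(G)}=\frac{|E(G_1)|+|E(G_2)|}{\beta_k(G_1)+\beta_k(G_2)}$$
lies between the ratios of $G_1$ and $G_2$. If both respect the ceiling, so does the union. To gain anything, the pieces must share vertices of $B$.

**A building block close to the ceiling.** Let $q$ be a prime power, $r=q+1$, and $2\le h\le q$. For $a,c\in\mathbb F_q$ let
$$e(a,c)=\{(z,az+c):z\in\mathbb F_q\}\cup\{(\infty,a)\}.$$
If $a\ne a'$, the equation $az+c=a'z+c'$ has exactly one solution $z$, so $e(a,c)$ and $e(a',c')$ share exactly one vertex. If $a=a'$ and $c\ne c'$, they share exactly $(\infty,a)$. So this is an intersecting template with $q^2$ edges. Choose $Z\subseteq\mathbb F_q$ with $|Z|=h$ and let $B=Z\times\mathbb F_q$. Any two edges meet, so $\mu_B(E)\le1$, and $|E\setminus B|=r-h$. The sum is at most $r-h+1=k-1$, so $B$ is $k$-safe, and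
$$\frac{|E(G)|}{|B|}=\frac{q^2}{hq}=\frac qh,\qquad\text{against the ceiling } \frac{q+1}h .$$
We call $a$ the *slope* of the edge. This block will be reused.

## 4. A count of reciprocal degrees: proof of Theorem 3

Write $d(v)$ for the number of edges through $v$. We bound $\sum_{v\in E\cap B}1/d(v)$ from below for every edge $E$. Summing over $E$ then gives a lower bound for $|B|$ in terms of $|E(G)|$.

**Step 1: what safety says about one edge.** This step turns (1) into a lower bound on $|E\cap B|$. Fix an edge $E$ and put $\mu=\mu_B(E)$, $b=|E\cap B|$. By (1), $\mu+(r-b)\le k-1$. Hence $\mu\le k-1$, so $s\le k-1$, and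
$$b\ \ge\ r-k+1+\mu\ =\ h-1+\mu. \tag{3}$$

**Step 2: a greedy selection.** This step finds many vertices of $E\cap B$ at which no new disjoint edge can be chosen. List $E\cap B=\{v_1,\dots,v_b\}$ with $d(v_1)\le\dots\le d(v_b)$. Process $j=1,\dots,b$ in order. If some edge $\ne E$ through $v_j$ is disjoint from all edges selected so far, select one such edge and call $j$ *accepted*. Otherwise call $j$ *rejected*.

The selected edges are pairwise disjoint, different from $E$, and meet $E$ in vertices of $B$. So at most $\mu$ indices are accepted, and by (3) the number $f$ of rejected indices satisfies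
$$f\ \ge\ b-\mu\ \ge\ h-1\ \ge\ 1 .$$
Let $j^*$ be the last rejected index, and let $c$ be the number of accepted indices before it. Then $c\le\mu\le s$. The indices $1,\dots,j^*$ consist of all $f$ rejected ones and $c$ accepted ones, so $j^*=f+c$.

**Step 3: a rejected vertex has small degree.** This step bounds $d(v_{j^*})$ by linearity. Since $j^*$ was rejected, each of the $d(v_{j^*})-1$ edges $\ne E$ through $v_{j^*}$ meets one of the $c$ edges selected earlier. Let $e$ be one of these selected edges, chosen through $v_i$ with $i<j^*$. Then:

* $e\cap E=\{v_i\}$, so $v_{j^*}\notin e$;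
* an edge $\ne E$ through $v_{j^*}$ does not contain $v_i$, since otherwise it would share $v_i$ and $v_{j^*}$ with $E$;
* two distinct edges through $v_{j^*}$ share only $v_{j^*}\notin e$, so they meet $e$ in distinct vertices.

So the edges $\ne E$ through $v_{j^*}$ that meet $e$ do so in distinct vertices of $e\setminus\{v_i\}$, and there are at most $r-1$ of them. Summing over the $c$ selected edges gives
$$d(v_{j^*})\le1+c(r-1). \tag{4}$$
For $c=0$ this reads $d(v_{j^*})=1$, which is correct: with nothing selected, rejection means that no edge other than $E$ passes through $v_{j^*}$. Because the degrees are sorted, (4) holds for every $v_j$ with $j\le j^*$.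

**Step 4: the local inequality.** This step collects (4) into a bound depending only on $s$. We have
$$\sum_{v\in E\cap B}\frac1{d(v)}\ \ge\ \frac{j^*}{1+c(r-1)}=\frac{f+c}{1+c(r-1)}\ \ge\ \varphi(c),\qquad \varphi(t):=\frac{h-1+t}{1+t(r-1)} .$$
The derivative $\varphi'(t)$ has the sign of
$$\bigl(1+t(r-1)\bigr)-(h-1+t)(r-1)=1-(h-1)(r-1)<0,$$
since $h\ge2$ and $r\ge3$. So $\varphi$ is decreasing on $t\ge0$, and $c\le s\le k-1$ gives $\varphi(c)\ge\varphi(s)\ge\varphi(k-1)$.

**Step 5: summing over edges.** This step converts the local bound into the theorem. Each vertex $v\in B$ with $d(v)\ge1$ is counted $d(v)$ times with weight $1/d(v)$, so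
$$|B|\ \ge\ \sum_{E}\ \sum_{v\in E\cap B}\frac1{d(v)}\ \ge\ |E(G)|\,\varphi(s).$$
Hence $|E(G)|/|B|\le1/\varphi(s)=\frac{1+s(r-1)}{h-1+s}\le1/\varphi(k-1)$. Since $h+k-2=r$,
$$\frac1{\varphi(k-1)}=\frac{1+(k-1)(r-1)}{r}=k-1-\frac{k-2}r<k-1 .$$

**Step 6: the remaining assertions.** If $s\le1$, then $1/\varphi(s)\le1/\varphi(1)=r/h$. In an intersecting template there are no two disjoint edges, so $s\le1$ and the intersecting ceiling follows. If $G$ satisfies (2) and $B$ is a $k$-safe set of size $\beta_k(G)$, then $|E(G)|/|B|>r/h$ forces $s\ge2$. Finally, $|E(G)|/\beta_k(G)<k-1=r-h+1<r$ makes the quotient in the definition of $g(h)$ less than $h$, so $g(h)\le h$. $\blacksquare$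

So $\mu_B(E)\ge2$ is necessary somewhere. By (3), each extra unit of $\mu_B(E)$ costs one extra vertex of $B$ on $E$.

## 5. Overlaying blocks with all slopes, and why linearity stops it

Section 3 says: let several blocks use the same part of $B$. Take a finite set $X$ of *columns*, put $B=X\times\mathbb F_q$, and for each of several subsets $C\subseteq X$ (*classes*) build a block as in Section 3. The block of $C$ has some of its columns $z\in\mathbb F_q$ identified, by an injective label $\lambda_C:C\to\mathbb F_q$, with the columns $x\in C$. Its other vertices belong to this block alone. An edge of slope $a$ and intercept $c$ then contains the vertex $(x,a\lambda_C(x)+c)\in B$ for each $x\in C$.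

Suppose every class has $b$ columns, every column is in $\tau$ classes, and all $q$ slopes are used. There are then $|\mathcal C|q^2$ edges, and $|B|=|X|q$. Since $|\mathcal C|b=|X|\tau$, the ratio is $\tau q/b$, and the factor $\tau$ is the hoped-for gain. For safety, edges of one class always meet, so pairwise disjoint edges come from distinct classes. If each class meets at most $T$ other classes, then $\mu_B(E)\le T+1$. As $|E\setminus B|=r-b$, safety is guaranteed if $r-b+T+1\le k-1=r-h+1$, that is, if $h\le b-T$.

Now linearity. Suppose two classes $C,C'$ share two columns $x\ne x'$. For given $y,y'\in\mathbb F_q$ the equations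
$$a\lambda_C(x)+c=y,\qquad a\lambda_C(x')+c=y'$$
have a unique solution $(a,c)$. So exactly one edge of $C$ contains both $(x,y)$ and $(x',y')$, and so does exactly one edge of $C'$. These two edges share two vertices. Hence, with all slopes present, linearity forces any two classes to share at most one column.

In that case the $b(\tau-1)$ pairs (column of $C$, other class through it) involve distinct classes, so $T\ge b(\tau-1)$. For $\tau\ge2$ the condition $h\le b-T$ becomes $h\le0$, while $h\ge2$. The estimate $\mu_B\le T+1$ is not to blame. Let $X$ be an $n\times n$ array with its rows and columns as classes, so $b=n$ and $\tau=2$, and let $E$ be an edge of a row class. Through each of the $n$ vertices of $E\cap B$ choose an edge of the class crossing the row there. These $n$ edges belong to pairwise disjoint classes, so they are disjoint, and $\mu_B(E)+|E\setminus B|\ge n+(r-n)=r>k-1$. By Remark 1 no subset of $X\times\mathbb F_q$ is $k$-safe. This is Example 5 again.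

So we need $T<b$. When $\tau\ge2$, that makes some pairs of classes share at least two columns, and all slopes cannot be used.

The way out is to split the slopes. In the edges of class $C$, the difference of the entries in columns $x,x'$ is $a\,(\lambda_C(x)-\lambda_C(x'))$. Let $a$ run only over nonzero squares. Then these differences are all squares or all nonsquares, according to the label difference. If the label difference is a square in one class and a nonsquare in the other, edges of the two classes can never agree in both columns. The price is half of the slopes, and the restriction that two columns lie together in at most two classes. The ratio becomes about $\tau q/(2b)$ with $h=b-T$. With $r$ close to $q$, beating $r/h$ requires roughly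
$$\tau(b-T)>2b. \tag{5}$$
For $\tau=3$ this says $T<b/3$. Coordinate slices of a cube $n\times n\times n$ have $b=n^2$ and $T=2n$, and (5) reads $n>6$.

## 6. The column construction with square slopes

Let $q$ be an odd prime power. The *quadratic character* $\chi$ of $\mathbb F_q$ is $\chi(0)=0$, $\chi(u)=1$ if $u$ is a nonzero square, and $\chi(u)=-1$ otherwise. We recall that $\chi$ is multiplicative, that there are $(q-1)/2$ nonzero squares, and that $u\ne0$ is a square if and only if $u^{(q-1)/2}=1$. For instance, in $\mathbb F_7$ the nonzero squares are $1,2,4$.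

**Definition 5 (column data).** Let $X$ be a finite set of *columns* and $\mathcal C$ a finite indexed family of subsets of $X$, the *classes*. We require:

* (i) every class has exactly $b$ columns, and every column lies in exactly $\tau$ classes;
* (ii) any two distinct columns lie together in at most two classes;
* (iii) each class meets at most $T$ other classes, and some two classes are disjoint.

Let $q\ge b$ be an odd prime power, and for each class $C$ let $\lambda_C:C\to\mathbb F_q$ be injective, such that

$(*)$ if $x\ne x'$ both lie in two different classes $C,C'$, then $\chi(\lambda_C(x)-\lambda_C(x'))\ne\chi(\lambda_{C'}(x)-\lambda_{C'}(x'))$.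

**Example 6.** Let $X=\mathbb F_3^3$, with the nine slices $C_{i,\alpha}=\{x:x_i=\alpha\}$ as classes. Then $b=9$, $\tau=3$, and each slice meets exactly the $T=6$ slices of the other two directions. Let $q=9$ and $\mathbb F_9=\mathbb F_3(\mathrm i)$ with $\mathrm i^2=-1$. The nonzero squares are $\pm1,\pm\mathrm i$ (note $(1-\mathrm i)^2=-2\mathrm i=\mathrm i$), and $\gamma_0=1+\mathrm i$ is a nonsquare. Label $C_{1,\alpha}$ by $\gamma_0x_2+x_3$, $C_{2,\alpha}$ by $\gamma_0x_3+x_1$, and $C_{3,\alpha}$ by $\gamma_0x_1+x_2$. The columns $x=(0,0,1)$ and $x'=(0,0,0)$ lie together in $C_{1,0}$ and $C_{2,0}$. Their label difference is $1$, a square, in $C_{1,0}$, and $\gamma_0$, a nonsquare, in $C_{2,0}$. The general check of $(*)$ is in Section 7.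

**Lemma A.** Given such data, let $r\ge q+1$ and $2\le h\le b-T$, and put $k=r-h+2$. Then $3\le k\le r$, and there is a nonintersecting linear $r$-uniform $G$ with a $k$-safe set $B$ and $|E(G)|/|B|=\tau(q-1)/(2b)$. Consequently $|E(G)|/\beta_k(G)\ge\tau(q-1)/(2b)$.

*Proof.*

**Step 1: the parameters.** This step checks that $(r,k)$ is admissible. We have $h\le b\le q\le r-1$, so $k\ge3$. Also $h\ge2$ gives $k\le r$.

**Step 2: the edges.** This step defines $G$. Let $B=X\times\mathbb F_q$. For every class $C$, every nonzero square $a\in\mathbb F_q$ and every $c\in\mathbb F_q$, take an edge $e(C,a,c)$ consisting of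

* the $b$ vertices $(x,\,a\lambda_C(x)+c)\in B$ with $x\in C$;
* the $q-b$ vertices $(C,z,az+c)$ with $z\in\mathbb F_q\setminus\lambda_C(C)$;
* the vertex $(C,\infty,a)$;
* $r-q-1$ private vertices lying in no other edge.

Vertices of different kinds, or with different class tags $C$, are different. The sizes add up to $r$, so $G$ is $r$-uniform.

**Step 3: edges of the same class.** This step shows that they pairwise meet, each pair in exactly one vertex; this gives half of linearity and is the key to safety. Consider $e(C,a,c)$ and $e(C,a',c')$ with $(a,c)\ne(a',c')$. If $a\ne a'$, then $az+c=a'z+c'$ has exactly one solution $z\in\mathbb F_q$. If $z=\lambda_C(x)$ for some $x\in C$ (a unique $x$, by injectivity), the edges share exactly the vertex $(x,az+c)\in B$; otherwise they share exactly $(C,z,az+c)$. The vertices $(C,\infty,a)$ and $(C,\infty,a')$ differ. If $a=a'$ and $c\ne c'$, then $az+c\ne az+c'$ for all $z$, and the edges share exactly $(C,\infty,a)$.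

**Step 4: edges of different classes.** This step completes linearity by means of $(*)$. Suppose $e(C,a,c)$ and $e(C',a',c')$ with $C\ne C'$ share two vertices. Because of the tags, both shared vertices lie in $B$. An edge has at most one vertex in each column, so there are two different columns $x\ne x'$ in $C\cap C'$ with
$$a\lambda_C(x)+c=a'\lambda_{C'}(x)+c',\qquad a\lambda_C(x')+c=a'\lambda_{C'}(x')+c' .$$
Subtracting,
$$a\bigl(\lambda_C(x)-\lambda_C(x')\bigr)=a'\bigl(\lambda_{C'}(x)-\lambda_{C'}(x')\bigr).$$
Apply $\chi$ and use $\chi(a)=\chi(a')=1$: the two label differences have the same character, which contradicts $(*)$. So any two edges with different triples share at most one vertex. In particular different triples give different edges, and $G$ is linear.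

**Step 5: $G$ is nonintersecting.** This step uses the last part of (iii). Edges of two disjoint classes share no vertex of $B$, since they share no column, and no other vertex because of the tags.

**Step 6: $B$ is $k$-safe.** This step bounds $\mu_B(E)$ by counting classes. Let $E$ be an edge of class $C$. An edge meeting $E$ in a vertex of $B$ belongs to a class sharing a column with $C$. Including $C$ itself, at most $T+1$ classes qualify. By Step 3, pairwise disjoint edges lie in distinct classes. So $\mu_B(E)\le T+1$. Also $|E\setminus B|=r-b$. Hence
$$\mu_B(E)+|E\setminus B|\le r-(b-T)+1\le r-h+1=k-1 .$$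

**Step 7: counting.** This step computes the ratio. There are $(q-1)/2$ slopes and $q$ intercepts, so $|E(G)|=|\mathcal C|\,q(q-1)/2$, and $|B|=|X|q$. Counting pairs (column, class containing it) gives $|\mathcal C|b=|X|\tau$. Therefore
$$\frac{|E(G)|}{|B|}=\frac{|\mathcal C|}{|X|}\cdot\frac{q-1}2=\frac{\tau(q-1)}{2b}.$$
The last assertion holds because $\beta_k(G)\le|B|$. $\square$

With the data of Example 6 and $r=10$, $h=3$, $k=9$, this gives $324$ edges, $|B|=243$, and ratio $4/3$, below $r/h=10/3$. As (5) predicts, $n=3$ is too small.

## 7. Slices of $\mathbb F_n^3$: proof of Theorem 1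

Let $n\ge7$ be an odd prime power.

**Step 1: the classes.** This step supplies (i)–(iii). Let $X=\mathbb F_n^3$ and $C_{i,\alpha}=\{x\in X:x_i=\alpha\}$ for $i\in\mathbb Z/3$, $\alpha\in\mathbb F_n$. Every class has $b=n^2$ columns, and every column lies in $\tau=3$ classes, one for each $i$. Two distinct columns agree in at most two coordinates, so they lie together in at most two classes. The slice $C_{i,\alpha}$ is disjoint from $C_{i,\beta}$ for $\beta\ne\alpha$, and meets only the $2n$ slices $C_{j,\beta}$ with $j\ne i$. So $T=2n$. The classes $C_{1,0}$ and $C_{1,1}$ are disjoint.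

**Step 2: squares in $\mathbb F_{n^2}$.** This step finds differences of known quadratic type. Let $q=n^2$. Every $z\in\mathbb F_n^*$ is a square in $\mathbb F_{n^2}$, because
$$z^{(n^2-1)/2}=(z^{n-1})^{(n+1)/2}=1 .$$
Let $g$ be a nonsquare of $\mathbb F_{n^2}$. Then $g\notin\mathbb F_n$, since $g\ne0$ and the nonzero elements of $\mathbb F_n$ are squares. By multiplicativity of $\chi$, every element of $g\,\mathbb F_n^*$ is a nonsquare. Since $\mathbb F_{n^2}$ has dimension $2$ over $\mathbb F_n$ and $g\notin\mathbb F_n$, the elements $g,1$ form a basis, and $(u,v)\mapsto gu+v$ is a bijection $\mathbb F_n^2\to\mathbb F_{n^2}$.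

**Step 3: the labels.** This step defines $\lambda_C$ and checks $(*)$. Put
$$\lambda_{C_{i,\alpha}}(x)=g\,x_{i+1}+x_{i+2}\qquad(\text{indices mod }3).$$
On $C_{i,\alpha}$ the coordinate $x_i$ is fixed, so the label determines $x$, and $\lambda_{C_{i,\alpha}}$ is injective.

Let $x\ne x'$ lie in two different classes. These belong to different directions, since two different slices of one direction are disjoint. Any two elements of $\mathbb Z/3$ have the form $i,i+1$ in some order, so the classes are $C_{i,\alpha}$ and $C_{i+1,\beta}$. Then $x$ and $x'$ agree in coordinates $i$ and $i+1$ and differ only in coordinate $i+2$.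

In $C_{i,\alpha}$ the label difference is $x_{i+2}-x'_{i+2}\in\mathbb F_n^*$, a square. In $C_{i+1,\beta}$ the label is $g\,x_{i+2}+x_{i+3}=g\,x_{i+2}+x_i$, so the difference is $g(x_{i+2}-x'_{i+2})\in g\,\mathbb F_n^*$, a nonsquare. So $(*)$ holds.

**Step 4: the inequality.** This step applies Lemma A and compares. Take $r=q+1=n^2+1$ and $h=b-T=n^2-2n\ge2$. Then $k=r-h+2=2n+3$, and Lemma A gives a nonintersecting linear $r$-uniform $G$ with a $k$-safe set and
$$\frac{|E(G)|}{\beta_k(G)}\ge\frac{3(n^2-1)}{2n^2}.$$
This bound exceeds $\frac{n^2+1}{n^2-2n}=\frac{n^2+1}{n(n-2)}$ if and only if $3(n^2-1)(n-2)>2n(n^2+1)$. Expanding, $3n^3-6n^2-3n+6>2n^3+2n$, that is,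
$$n^3-6n^2-5n+6>0 .$$
For $n\ge7$ the left side is $n^2(n-6)-5n+6\ge n^2-5n+6=(n-2)(n-3)>0$. $\blacksquare$

**The case $n=7$.** Here $r=50$, $k=17$, $h=35$, $|B|=7^3\cdot49=7^5=16807$ and $|E(G)|=21\cdot24\cdot49=24696$: there are $21$ classes, $24$ square slopes, and $49$ intercepts. Each edge satisfies $\mu_B(E)+|E\setminus B|\le15+1=16=k-1$. The ratio is at least $24696/16807=72/49$, and the ceiling is $50/35=70/49$. This is the smallest member of the family in Theorem 1.

## 8. Labels for any class system, by Weil's bound

Theorem 1 used a special labelling. For Theorem 2 we need labels for other class systems, with $q$ large and free to vary. Two textbook facts are used from here on.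

*Weil's bound* (Lidl–Niederreiter, *Finite Fields*, Thm 5.41), in the case we need: if $l_j$ ($j\in J$, $J\ne\emptyset$) are distinct elements of $\mathbb F_q$, $q$ odd, then $\left|\sum_{z\in\mathbb F_q}\chi\left(\prod_{j\in J}(z-l_j)\right)\right|\le(|J|-1)\sqrt q$. For $|J|=1$ it says that $\chi$ sums to $0$.

*Prime number theorem:* the number $\pi(x)$ of primes up to $x$ satisfies $\pi(x)\sim x/\log x$. So for $0<\theta<1$ we have $\pi(r-1)-\pi(\theta r+1)\sim(1-\theta)r/\log r\to\infty$, and for all large $r$ there is a prime $q$ with $\theta r+1<q\le r-1$. In the same way, for every $\epsilon>0$ there is a prime in $[x,(1+\epsilon)x]$ for all large $x$.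

**Lemma B.** For classes satisfying (i)–(iii) there is $q_0$ such that for every odd prime $q\ge q_0$ injective labels satisfying $(*)$ exist.

*Proof.*

**Step 1: prescriptions.** This step replaces $(*)$ by sign conditions that can be met one column at a time. Fix a total order on $X$. By (ii) at most two classes contain a given pair. For each pair $x<x'$ lying in two common classes, prescribe $\chi(\lambda(x')-\lambda(x))=+1$ in one of them and $-1$ in the other. For each pair $x<x'$ lying in exactly one class, prescribe $+1$ there.

If all prescriptions are met, every pair of columns of a class has label difference of character $\pm1$, hence nonzero, so $\lambda_C$ is injective. Also $(*)$ holds, for either order of the pair, because reversing the pair multiplies both characters by $\chi(-1)$.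

**Step 2: what one labelling step requires.** This step reduces the lemma to a counting problem. Label each class separately, in increasing order of its columns. When the next column comes, $m\le b-1$ columns of the class already have distinct labels $l_1,\dots,l_m$. We need $z\in\mathbb F_q$ with
$$\chi(z-l_j)=\varepsilon_j\qquad(1\le j\le m) \tag{6}$$
for given signs $\varepsilon_j$. For $m=0$ any $z$ will do.

**Step 3: counting solutions.** This step shows that (6) is solvable for large $q$. Let $m\ge1$, let $N$ be the number of solutions of (6), and let
$$S=\sum_{z\in\mathbb F_q}\ \prod_{j=1}^m\bigl(1+\varepsilon_j\chi(z-l_j)\bigr).$$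
If $z\notin\{l_1,\dots,l_m\}$, the product is $2^m$ when $z$ solves (6), and $0$ otherwise. If $z=l_i$, the $i$-th factor is $1$ and the others are at most $2$, so the product is at most $2^{m-1}$. Hence $S\le2^mN+m2^{m-1}$.

Expanding the product and using multiplicativity,
$$S=q+\sum_{\emptyset\ne J\subseteq\{1,\dots,m\}}\Bigl(\prod_{j\in J}\varepsilon_j\Bigr)\sum_{z}\chi\Bigl(\prod_{j\in J}(z-l_j)\Bigr)\ \ge\ q-m2^m\sqrt q,$$
because there are fewer than $2^m$ sets $J$ and each inner sum is at most $m\sqrt q$ in absolute value. If $\sqrt q\ge m2^m+1$, then
$$2^mN\ \ge\ \sqrt q\,(\sqrt q-m2^m)-m2^{m-1}\ \ge\ \sqrt q-m2^{m-1}\ >\ 0 .$$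
So a solution exists. Any $q_0\ge(b2^b+1)^2$ serves for all steps. $\square$

## 9. Class systems from homomorphisms, and large $r$

Let $R=\mathbb Z_n$ or $R=\mathbb F_n$ with $n\ge2$, let $X=R^3$, and let $f_1,\dots,f_\tau:R^3\to R$ ($\tau\ge3$) be surjective additive homomorphisms such that any three of them have trivial common kernel. The classes are the sets $\{f_i=\alpha\}$, $1\le i\le\tau$, $\alpha\in R$. We check Definition 5.

* Each class is a fibre of a surjective homomorphism from a group of order $n^3$ onto one of order $n$, so $b=n^2$. Each column lies in one class for each $i$, so in $\tau$ classes.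
* Distinct $x,x'$ lie in a common class of type $i$ if and only if $f_i(x-x')=0$, and then in exactly one of that type. Since $x-x'\ne0$, this happens for at most two $i$.
* Different classes of the same type are disjoint, so a class meets at most $(\tau-1)n$ others. We may take $T=(\tau-1)n$. The classes $\{f_1=0\}$ and $\{f_1=1\}$ are disjoint.

Call this a *system with parameters $(n,\tau)$*. Such systems exist in two cases.

* For $\tau\in\{3,4\}$ and any $n\ge2$: take $\tau$ of the maps $x_1,\ x_2,\ x_3,\ x_1+x_2+x_3$ over $\mathbb Z_n$. If any three of them vanish at $x$, then $x=0$; for example $x_1=x_2=x_1+x_2+x_3=0$ gives $x_3=0$.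
* For $3\le\tau\le n$ and $n$ a prime power: take $x_1+tx_2+t^2x_3$ over $\mathbb F_n$ for $\tau$ distinct values $t$. Three of these forms have an invertible Vandermonde matrix, so their common kernel is trivial. They are surjective because $x_1$ has coefficient $1$.

**Lemma C.** If a system with parameters $(n,\tau)$ exists, $2\le h\le n^2-(\tau-1)n$, and $\gamma:=\tau h/(2n^2)$, then $g(h)\ge\gamma$. If moreover $\gamma>1$, then for all sufficiently large $r$, with $k=r-h+2$, there is a nonintersecting linear $r$-uniform $G$ with a $k$-safe set and $|E(G)|/\beta_k(G)>r/h$.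

*Proof.* The point is to choose $q$ close to $r$, so that little is lost in $\tau(q-1)/(2b)$. Let $0<\theta<1$. For all large $r$ there is a prime $q$ with $\theta r+1<q\le r-1$. For large $r$ this $q$ is odd and satisfies $q\ge\max(q_0,n^2)$, with $q_0$ from Lemma B. So Lemma B gives labels, and Lemma A applies, since $r\ge q+1$, $q\ge n^2=b$ and $h\le n^2-(\tau-1)n=b-T$. It yields a nonintersecting linear $r$-uniform $G$ with a $k$-safe set and
$$\frac{|E(G)|}{\beta_k(G)}\ge\frac{\tau(q-1)}{2n^2}>\frac{\tau\theta r}{2n^2}=\theta\gamma\cdot\frac rh .$$
So $g(h)\ge\theta\gamma$ for every $\theta<1$. Letting $\theta\to1$ gives $g(h)\ge\gamma$. If $\gamma>1$, take $\theta=1/\gamma$; then the ratio is greater than $r/h$ for all large $r$. $\square$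

### Covering every $h\ge20$: proof of Theorem 2(a)

By Lemma C, it suffices to find for each $h\ge20$ a system with parameters $(n,\tau)$ such that $\gamma>1$ and $h\le n^2-(\tau-1)n$, that is,
$$\frac{2n^2}\tau<h\le n^2-(\tau-1)n. \tag{7}$$

**Step 1: $20\le h\le32$.** This step lists suitable pairs. In each, either $n\in\{7,8\}$ is a prime power with $\tau\le n$, or $\tau=4$.

* $h=20,21$: $(n,\tau)=(7,5)$, where (7) is $19.6<h\le21$.
* $h=22,23,24$: $(8,6)$, where (7) is $21.33\ldots<h\le24$.
* $h=25$: $(7,4)$, where (7) is $24.5<h\le28$.
* $26\le h\le32$: $(8,5)$, where (7) is $25.6<h\le32$.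

**Step 2: $h\ge33$.** This step uses $\tau=4$ over $\mathbb Z_n$ with any $n\ge8$, where (7) is $n^2/2<h\le n^2-3n$, and checks that these ranges leave no integer out. For $n=8$ the range is $33\le h\le40$. Let $h\ge41$ and let $n$ be the smallest integer $\ge8$ with $h\le n^2-3n$, so $n\ge9$. Put $m=n-1\ge8$. By minimality $h\ge m^2-3m+1$. Now
$$m^2-3m+1>\frac{(m+1)^2}2\iff m^2-8m+1>0,$$
and this holds for $m\ge8$, because $m^2-8m+1=m(m-8)+1\ge1$. So $h>n^2/2$, and (7) holds for $(n,4)$. $\blacksquare$

### Growth like $\sqrt h$: proof of Theorem 2(b)

**Step 1: the choice of $n$ and $\tau$.** This step makes $\gamma$ large. Given $n$, the constraint $h\le n^2-(\tau-1)n$ allows $\tau$ up to about $(n^2-h)/n$. Then $\gamma=\tau h/(2n^2)$ is about $\frac h2\left(\frac1n-\frac h{n^3}\right)$, whose derivative in $n$ vanishes at $n^2=3h$. So let $n$ be a prime with $n\sim\sqrt{3h}$ as $h\to\infty$, which exists by the prime number theorem, and let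
$$\tau=\left\lfloor\frac{n^2-h}n\right\rfloor+1 .$$

**Step 2: the constraints.** This step verifies the hypotheses of Lemma C for large $h$. By definition $(\tau-1)n\le n^2-h$, so $h\le n^2-(\tau-1)n$. Also $\tau\ge(n^2-h)/n\sim2h/\sqrt{3h}\to\infty$, so $\tau\ge3$ for large $h$. Finally $\tau-1\le n-h/n$, and $h/n\sim\sqrt{h/3}\to\infty$, so $\tau\le n$ for large $h$. Since $n$ is prime, the Vandermonde system with parameters $(n,\tau)$ exists.

**Step 3: the estimate.** This step evaluates $\gamma$. By Lemma C,
$$g(h)\ \ge\ \frac{\tau h}{2n^2}\ \ge\ \frac{h(n^2-h)}{2n^3}\ \sim\ \frac{h\cdot2h}{2(3h)^{3/2}}=\frac{\sqrt h}{3\sqrt3},$$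
which is the stated bound.

**Step 4: no absolute constant.** This step deduces the last sentence of Theorem 2(b). Given $C$, choose $h$ with $g(h)>C$. By the definition of $g$ as a lower limit, for all large $r$ the supremum exceeds $C$. So some nonintersecting linear $r$-uniform $G$ with a $k$-safe set has $|E(G)|/\beta_k(G)>C\,r/h$. $\blacksquare$

**Remark 2 (limits of these arguments).** Theorem 2(b) and Theorem 3 place $g(h)$, for large $h$, between $\left(\frac1{3\sqrt3}-o(1)\right)\sqrt h$ and $h$. The arguments above do not determine the exact order of $g(h)$, nor for which $h<20$ examples exist.
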